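# How few sizes can the induced subgraphs of a graph with $m$ edges have?

## A first guess from complete graphs

All graphs are finite and simple, and the **size** of a graph is its number of edges.

**Definition.** For a graph $G$ and $U\subseteq V(G)$, let $e(G[U])$ be the number of edges of $G$ with both endpoints in $U$. Put
$$S(G)=\{\,e(G[U]) : U\subseteq V(G)\,\},\qquad f(m)=\min\{|S(G)| : e(G)=m\}.$$

So $S(G)$ is the set of sizes of induced subgraphs of $G$, and $f(m)$ is the least possible number of different sizes when $G$ has $m$ edges. Since $U=\emptyset$ is allowed, $0\in S(G)$, and $f(0)=1$. For $m\ge1$ the set $S(G)$ always contains $0$, $1$ (the two ends of an edge) and $m$ (the whole vertex set). Since $S(G)\subseteq\{0,\dots,m\}$,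
$$f(m)\le m+1. \tag{1}$$
Isolated vertices never change $S(G)$. The star $K_{1,m}$ has $S(K_{1,m})=\{0,1,\dots,m\}$, so it is as bad as possible.

The question, which comes from Bhargav Narayanan, "Exactly $m$-coloured complete infinite subgraphs", arXiv:1303.2103 (2013), is whether $f(m)=o(m)$ as $m\to\infty$.

Write $T_k=\binom k2$, so $T_0=T_1=0$, $T_2=1$, $T_3=3$, $T_4=6$, and $T_{k+1}-T_k=k$. In a complete graph the size of $G[U]$ depends only on $|U|$, so
$$S(K_n)=\{T_1,T_2,\dots,T_n\},\qquad |S(K_n)|=n\approx\sqrt{2T_n}.$$
This is tiny compared with $T_n$. The natural first guess is that other values of $m$ are no worse than the next triangular number: *if $T_{n-1}<m\le T_n$, then $f(m)=n$.* This would give $f(m)\sim\sqrt{2m}$ and answer the question with a strong yes. Let us test it.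

* $m=1$: $S=\{0,1\}$, so $f(1)=2$. The guess says $2$.
* $m=2$: the graph is a path with two edges or two disjoint edges (plus isolated vertices), and $S=\{0,1,2\}$ in both cases. So $f(2)=3$. The guess says $3$.
* $m=3$: $S$ always contains $0,1,3$, and $S(K_3)=\{0,1,3\}$. So $f(3)=3$, as guessed.
* $m=4$: the cycle $C_4$ has $S=\{0,1,2,4\}$, because any three of its vertices span exactly two edges. No graph does better. Let $v$ have minimum positive degree $d$. If $d\ge3$ there would be at least four non-isolated vertices and degree sum at least $12>8$. So $d\in\{1,2\}$, and $4-d=e(G-v)\in\{2,3\}$ is a fourth size besides $0,1,4$. So $f(4)=4$, as guessed.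
* $m=5$: the guess says $4$. The complete graph $K_4$ minus an edge has $S=\{0,1,2,3,5\}$, which is five sizes. Can we get four? Let $v$ have minimum positive degree $d$; again $d\le2$, since otherwise the degree sum is at least $12>10$. If $d=1$, then $G-v$ has $4$ edges, hence at least $f(4)=4$ sizes, and $5$ is one more. If $d=2$, then $G-v$ has $3$ edges, so $0,1,3,5\in S(G)$. Suppose $2\notin S(G)$. Then $G-v$ has no vertex of degree $1$ (deleting it would leave $2$ edges), so its three edges, with degree sum $6$, live on at most three vertices, and they form a triangle. By minimality of $d=2$, the vertex $v$ has no neighbor that is isolated in $G-v$, so $v$ is joined to two vertices of the triangle, and $G$ is $K_4$ minus an edge plus isolated vertices. There the two nonadjacent vertices and a third one span two edges, a contradiction. So $f(5)=5$.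
* $m=6$: $K_4$ has four sizes. Conversely, the minimum positive degree $d$ is at most $3$ (degree $4$ everywhere would need five vertices and degree sum at least $20>12$), so $6-d\in\{3,4,5\}$ is a fourth size besides $0,1,6$. So $f(6)=4$.

The values $f(0),\dots,f(6)$ are $1,2,3,3,4,5,4$. The guess fails at $m=5$, and $f$ is not even monotone. One half of the guess is true in general: $f(m)\ge n$. The other half is false, and the size of $f(m)$ between triangular numbers is what has to be understood. The answer to the question is still yes. Here are the statements we shall prove.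

**Theorem 1.** $f(m)=o(m)$ as $m\to\infty$.

**Theorem 2.** For all $m\ge16$,
$$f(m)\le\frac{4m}{\log_2\log_2(2m)-\frac43}.$$

**Theorem 3.** If $T_{n-1}<m\le T_n$ with $n\ge2$, then $f(m)\ge n$; in particular $f(m)>\sqrt{2m}$. For $m=T_n$ equality $f(m)=n$ holds, and $K_n$ plus isolated vertices is the only extremal graph. Hence $\liminf f(m)/\sqrt m=\sqrt2$.

**Theorem 4.** For every $\varepsilon>0$,
$$\frac1M\sum_{m\le M}f(m)\ll_\varepsilon M(\log M)^{-1+\varepsilon}.$$
For every $\kappa<1/\ln2=1.4426\ldots$ there is $\delta>0$ such that $f(m)\le m(\log m)^{-\kappa}$ for all but $O(M(\log M)^{-\delta})$ of the integers $m\le M$.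

Here $X\ll_\varepsilon Y$ means $X\le C_\varepsilon Y$ with a constant depending only on $\varepsilon$, and $M\ge2$. No claim is made that Theorem 2 or Theorem 4 is optimal. We start with Theorem 3, the true half of the guess; the other theorems do not depend on it.

## Deleting vertices one at a time: the lower bound and the extremal graphs

The hand computations all did the same thing: delete a vertex of small positive degree. If no such vertex exists, all positive degrees are large, and a different argument is needed. It uses one standard notion.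

**Definition.** A vertex cover of $G$ is a set $C\subseteq V(G)$ that meets every edge. Equivalently, deleting $C$ leaves no edge. (In $K_{1,m}$ the center alone is a cover; in $K_n$ the smallest covers have $n-1$ vertices.)

**Observation.** Let $t\ge1$. If $G$ has an edge and every non-isolated vertex of $G$ has degree at least $t$, then $|S(G)|\ge t+1$.

*Proof.* First, every vertex cover $C$ satisfies $|C|\ge t$. If some non-isolated vertex $u$ is not in $C$, then all edges at $u$ must be met at their other ends, so $N(u)\subseteq C$ and $|C|\ge d(u)\ge t$. If all non-isolated vertices lie in $C$, take any one of them; all its neighbors are non-isolated, so they are among the other $|C|-1$ vertices of $C$, and $t\le|C|-1$.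

Hence, after deleting fewer than $t$ vertices, an edge remains. So we can delete $t$ vertices one after another, each having positive degree at the moment when it is deleted. The number of edges drops strictly each time, and we have seen $t+1$ distinct sizes of induced subgraphs. $\square$

For $K_n$ with $t=n-1$ this gives $n$ sizes, which is exact.

**Step 1: the lower bound.** We show by induction on $n\ge1$ that
$$e(G)>T_{n-1}\ \Longrightarrow\ |S(G)|\ge n. \tag{2}$$
For $n=1$ this says $|S(G)|\ge1$, which is trivial. Let $n\ge2$; then $G$ has an edge.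

Suppose first that some vertex $v$ has $1\le d(v)\le n-2$. Then
$$e(G-v)=e(G)-d(v)>T_{n-1}-(n-2)=T_{n-2},$$
so $|S(G-v)|\ge n-1$ by induction. Also $S(G-v)\subseteq S(G)$, and $e(G)$ is in $S(G)$ but not in $S(G-v)$, because all elements of $S(G-v)$ are at most $e(G-v)<e(G)$. So $|S(G)|\ge n$.

Otherwise every positive degree is at least $n-1\ge1$, and the Observation with $t=n-1$ gives $|S(G)|\ge n$. This proves (2).

So $f(m)\ge n$ when $T_{n-1}<m\le T_n$. Moreover $2m\le n(n-1)<n^2$, so $f(m)\ge n>\sqrt{2m}$.

**Step 2: equality at triangular numbers.** Since $|S(K_n)|=n$, we get $f(T_n)=n$ for $n\ge2$. As $n/\sqrt{T_n}\to\sqrt2$ and $f(m)/\sqrt m>\sqrt2$ for all $m\ge1$, we have $\liminf f(m)/\sqrt m=\sqrt2$.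

**Step 3: only $K_n$ attains equality.** We show by induction on $n\ge2$: if $e(G)=T_n$ and $|S(G)|=n$, then $G$ is $K_n$ plus isolated vertices. For $n=2$ the graph has a single edge, and this is clear. Let $n\ge3$, and let $v$ have minimum positive degree $d$.

* If $d\le n-2$, then $e(G-v)\ge T_n-(n-2)=T_{n-1}+1$, so $|S(G-v)|\ge n$ by (2). Together with $e(G)\notin S(G-v)$ this gives $|S(G)|\ge n+1$, a contradiction.
* If $d\ge n$, the Observation with $t=n$ gives $|S(G)|\ge n+1$, a contradiction.
* So $d=n-1$, and $e(G-v)=T_n-(n-1)=T_{n-1}$. Since $e(G)\notin S(G-v)$, we have $|S(G-v)|\le n-1$. Since $T_{n-1}>T_{n-2}$ (recall $n\ge3$), (2) gives $|S(G-v)|\ge n-1$. So $|S(G-v)|=n-1$, and by induction $G-v$ is $K_{n-1}$ plus isolated vertices. Each vertex of this $K_{n-1}$ has degree $n-2\ge1$ in $G-v$. In $G$ its degree is positive, hence at least $d=n-1$, so it must be adjacent to $v$. These are $n-1$ neighbors of $v$, and $d(v)=n-1$, so there are no others. Thus $G$ is $K_n$ plus isolated vertices.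

This proves Theorem 3. $\blacksquare$

## A complete graph and a remainder: $m=T_a\pm r$

For an upper bound at general $m$, the sensible thing is to take the nearest complete graph and correct it by a small graph $H$: put $H$ next to the complete graph if edges are missing, or cut $H$ out of it if there are too many. This section fixes the numbers.

**Choice of $a$ and $r$.** Let $m\ge1$, and let $n\ge2$ satisfy $T_n\le m<T_{n+1}=T_n+n$.

* **Plus case:** if $m-T_n\le n/2$, put $a=n$ and $r=m-T_n$. Then $m=T_a+r$ and $r\le a/2$.
* **Minus case:** otherwise put $a=n+1$ and $r=T_{n+1}-m$. Then $m=T_a-r$ and $0<r<n/2=(a-1)/2$.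

In both cases $a\ge2$ and $0\le r\le a/2$. Next we compare $a$ with $m$. In the plus case $\frac{(a-1)^2}2\le T_a\le m\le T_a+\frac a2=\frac{a^2}2$. In the minus case $\frac{(a-1)^2}2=T_a-\frac{a-1}2<m<T_a\le\frac{a^2}2$. Hence always
$$\tfrac{(a-1)^2}2\le m\le\tfrac{a^2}2,\qquad\text{that is,}\qquad \sqrt{2m}\le a\le\sqrt{2m}+1. \tag{3}$$

**The graph.** Put $F=f(r)$. Let $H$ be a graph with $r$ edges, no isolated vertices, and $|S(H)|=F$. (For $r=0$ it is the graph with no vertices.)

* In the plus case let $G$ be the disjoint union $K_a\sqcup H$. Then $e(G)=T_a+r=m$, and, since an induced subgraph of a disjoint union splits into its two parts and $T_0=T_1$,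
$$S(G)=\{T_k+s : 1\le k\le a,\ s\in S(H)\}. \tag{4}$$
* In the minus case $H$ has at most $2r\le a$ vertices, so it can be placed on a subset of $V(K_a)$. Let $G=K_a-E(H)$. Then $e(G)=T_a-r=m$. If $|U|=k$, then $e(G[U])=T_k-s$, where $s=e(H[U\cap V(H)])\in S(H)$; and for $k=0$ the value is $0=T_1-0$. So
$$S(G)\subseteq\{T_k-s : 1\le k\le a,\ s\in S(H)\}. \tag{5}$$

For $m=5$ we get $a=4$, $r=1$, the minus case, and $K_4$ minus an edge, which is optimal. For $m=4$ we get $K_3\sqcup K_2$ with $S=\{0,1,2,3,4\}$, which is worse than $C_4$; the construction need not be optimal.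

Counting pairs $(k,s)$ in (4) and (5) gives at once
$$f(m)\le a\,f(r). \tag{6}$$

## Why counting pairs is not enough: the numbers $m=2r^2$

One would now like to iterate (6): the remainder $r$ is at most about $\sqrt{m/2}$, and perhaps each round gains something. It gains nothing in the worst case. Suppose $f(r)\le cr$. Since $r\le a/2$, (6) yields only $f(m)\le a\cdot c\,\frac a2=c\,\frac{a^2}2$, which by (3) is about $cm$: the same constant $c$ comes back.

This is not due to a crude estimate of $r$. Take $m=2r^2$ with $r\ge1$. Since $T_{2r}=2r^2-r\le m<2r^2+r=T_{2r+1}$ and $m-T_{2r}=r=\frac{2r}2$, we are in the plus case with $a=2r$ and remainder exactly $r$. Then (6) reads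
$$\frac{f(2r^2)}{2r^2}\le\frac{2r\,f(r)}{2r^2}=\frac{f(r)}r .$$
Along the sequence $r,\ 2r^2,\ 2(2r^2)^2,\dots$ the bound for $f(m)/m$ obtained in this way never decreases at all. So (6) alone does not answer the question.

What (6) ignores is that different pairs $(k,s)$ may give the same size. Look at $m=2r^2$ with the worst possible remainder, the star $H=K_{1,r}$ with $S(H)=\{0,\dots,r\}$. By (4), $S(K_{2r}\sqcup K_{1,r})$ is the union of the integer intervals $[T_k,T_k+r]$ for $1\le k\le 2r$. Consecutive left ends differ by $T_{k+1}-T_k=k$. For $k\le r$ the next interval starts at or before the end of the current one, so the intervals with $k\le r+1$ together fill exactly $[0,T_{r+1}+r]$, which contains $\frac{r(r+1)}2+r+1=\frac{(r+1)(r+2)}2$ integers. For $k\ge r+2$ the interval starts at distance $k-1\ge r+1$ from the previous one, so these $r-1$ intervals are new and disjoint, with $r+1$ elements each. Altogether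
$$|S(K_{2r}\sqcup K_{1,r})|=\tfrac{(r+1)(r+2)}2+(r-1)(r+1)=\tfrac32\,r(r+1)=\tfrac34m+O(\sqrt m),$$
whereas the number of pairs is $2r(r+1)=m+O(\sqrt m)$. The small complete subgraphs have crowded together, and a quarter of the sizes has disappeared.

For a general $H$ the set $S(H)$ is not an interval, but crowding does not need that. For a threshold $K$, the pairs with $k\le K$ number $KF$, while their sizes all lie between $0$ and about $T_K+r$. If $KF$ is larger than $\frac{K^2}2$, some pairs must coincide. The saving is about $KF-\frac{K^2}2$, which is largest at $K=F$, where it is $\frac{F^2}2$. If $F$ is proportional to $a$, this saving is proportional to $a^2$, hence to $m$. So whenever $f(r)$ is of full linear order, (6) can be improved by a constant factor. This is the whole idea.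

A small example with a better remainder: $m=18$, $r=3$, $a=6$, $H=K_3$, $F=3$. There are $18$ pairs, and
$$\{0,1,3,6,10,15\}+\{0,1,3\}=\{0,1,2,3,4,6,7,9,10,11,13,15,16,18\}$$
has $14$ elements.

## The improved recursion

**Lemma.** Let $m\ge1$, with $a,r$ as above and $F=f(r)$. Then $1\le F\le\frac a2+1\le a$, and
$$f(m)\le aF-\tfrac12F^2+a. \tag{7}$$

*Proof.* By (1), $F\le r+1\le\frac a2+1$, and $\frac a2+1\le a$ because $a\ge2$. So $F$ is an integer between $1$ and $a$, and may serve as a threshold for $k$.

**Plus case.** Split the elements $T_k+s$ in (4). Those with $k\le F$ lie in $[0,T_F+r]$, since $0\le s\le r$, so there are at most $T_F+r+1$ of them. Those with $k>F$ number at most $(a-F)F$. Hence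
$$f(m)\le|S(G)|\le\tfrac{F(F-1)}2+r+1+aF-F^2\le aF-\tfrac12F^2+\tfrac a2+1\le aF-\tfrac12F^2+a ,$$
where we dropped $-\frac F2$, then used $r\le\frac a2$ and $\frac a2+1\le a$.

**Minus case.** The sizes $e(G[U])$ with $|U|\le F$ lie in $[0,T_F]$, so there are at most $T_F+1$ of them. The sizes with $|U|=k>F$ have the form $T_k-s$ with $s\in S(H)$, so there are at most $(a-F)F$ of them. Hence $f(m)\le\frac{F(F-1)}2+1+aF-F^2\le aF-\frac12F^2+a$. $\square$

Below we use repeatedly that $(a,x)\mapsto ax-\frac12x^2$ is nondecreasing in $a$ for $x\ge0$, and increasing in $x$ on $[0,a]$ (its derivative in $x$ is $a-x$). So in (7) we may replace $F$ by any upper bound that does not exceed $a$.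

## A limsup that must vanish: proof of Theorem 1

Let $L=\limsup_{m\to\infty}f(m)/m$. By (1), $L\in[0,1]$. We feed the definition of $L$ into (7) and see what comes out.

**Step 1: a linear bound valid for every $r$.** The remainder $r$ may be small even when $m$ is large, so we need a bound without a "sufficiently large". Fix $\varepsilon\in(0,\frac12)$ and put $\beta=L+\varepsilon\le\frac32$. All but finitely many $r$ satisfy $f(r)\le\beta r$, and the finitely many exceptions are absorbed by a constant: there is $C=C_\varepsilon\ge0$ with $f(r)\le\beta r+C$ for all $r\ge0$.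

**Step 2: insertion into (7).** Let $m$ be large, with $a,r,F$ as before. Then
$$F\le\beta r+C\le F':=\beta\,\tfrac a2+C\le\tfrac34a+C\le a,$$
the last inequality because $a\ge\sqrt{2m}$ is large. By monotonicity in $x$,
$$f(m)\le aF'-\tfrac12F'^2+a=\tfrac{a^2}2\,\beta-\tfrac{a^2}8\,\beta^2+O_\varepsilon(a)=\tfrac{a^2}2\Big(\beta-\tfrac14\beta^2\Big)+O_\varepsilon(a).$$

**Step 3: the limit.** By (3), $\frac{a^2}2=m+O(\sqrt m)$ and $a=O(\sqrt m)$. Dividing by $m$ and taking the limsup gives $L\le\beta-\frac14\beta^2$ with $\beta=L+\varepsilon$. Letting $\varepsilon\to0$, we get $L\le L-\frac14L^2$. Hence $L=0$. $\blacksquare$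

## Counting the rounds: proof of Theorem 2

To get a rate, we run the same recursion with explicit constants. One round replaces a ratio $\gamma$ by $\gamma-\frac14\gamma^2$, and goes from scale $\sqrt{M/2}$ to scale $M$. Iterating $\gamma\mapsto\gamma-\frac14\gamma^2$ about $j$ times brings $\gamma$ down to about $4/j$, and one can take square roots of $m$ about $\log\log m$ times. Now the details.

**Step 1: quantities that behave well under the recursion.** The remainder $r$ depends erratically on $m$, so we use a maximum. For real $N\ge1$ let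
$$g(N)=\max_{0\le r\le N}f(r),\qquad\gamma(N)=\frac{g(N)}N,\qquad h(y)=y-\tfrac14y^2 ,$$
with $r$ running over integers. By (1), $g(N)\le N+1$, so $\gamma(N)\le2$. The function $h$ is increasing on $[0,2]$, and $h\le h(2)=1$.

**Step 2: the recursion for $\gamma$.** Let $M\ge2$ be real, $A=\lfloor\sqrt{2M}+1\rfloor$ and $F^*=g(A/2)$. Here $A\ge3$, so $A/2\ge1$ and $F^*\le\frac A2+1\le A$. Let $1\le m\le M$, with $a,r,F$ as before. By (3) the integer $a$ is at most $\sqrt{2M}+1$, so $a\le A$. Also $r\le\frac a2\le\frac A2$, so $F\le F^*$. Raising first $a$ to $A$ and then $F$ to $F^*\le A$, we get from (7)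
$$f(m)\le aF-\tfrac12F^2+a\le AF-\tfrac12F^2+A\le AF^*-\tfrac12F^{*2}+A .$$
The same bound holds for $m=0$, since $f(0)=1\le A$ and $AF^*-\frac12F^{*2}\ge0$. Hence $g(M)\le AF^*-\frac12F^{*2}+A$. Write $\gamma=\gamma(A/2)$, so that $F^*=\gamma\frac A2$. Then $AF^*-\frac12F^{*2}=\frac{A^2}2h(\gamma)$. Since $0\le h(\gamma)\le1$, $A\le\sqrt{2M}+1$ and $\frac{A^2}2\le M+\sqrt{2M}+\frac12$,
$$g(M)\le h(\gamma)M+\Big(\sqrt{2M}+\tfrac12\Big)+\Big(\sqrt{2M}+1\Big)\le h(\gamma)M+5\sqrt M .$$
The last inequality holds since $2\sqrt2<3$ and $\frac32\le2\sqrt M$. Also $\lfloor x+1\rfloor>x$ gives $A>\sqrt{2M}$. Therefore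
$$\gamma(M)\le h\big(\gamma(A/2)\big)+\frac5{\sqrt M},\qquad \frac A2\ge\sqrt{M/2}. \tag{8}$$

**Step 3: iteration.** Let $X_j=\frac12\,32^{2^j}$. Then $X_0=16$ and $X_{j+1}=\frac12(2X_j)^2=2X_j^2$.

*Claim.* For every integer $j\ge0$ and all real $M\ge X_j$, $\gamma(M)\le\frac4{j+2}$.

For $j=0$ this is $\gamma\le2$. Suppose it holds for $j$, and let $M\ge X_{j+1}$. Then $\frac A2\ge\sqrt{M/2}\ge X_j$. Put $s=j+2\ge2$. By induction $\gamma(A/2)\le\frac4s\le2$, and $h$ is increasing on $[0,2]$. Since $\sqrt{X_{j+1}}=32^{2^j}/\sqrt2$, (8) gives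
$$\gamma(M)\le h\Big(\frac4s\Big)+\frac5{\sqrt{X_{j+1}}}=\frac4s-\frac4{s^2}+\frac{5\sqrt2}{32^{2^j}}=\frac4{s+1}-\frac4{s^2(s+1)}+\frac{5\sqrt2}{32^{2^j}} .$$
The last equality holds because $\frac4s-\frac4{s+1}-\frac4{s^2}=\frac4{s(s+1)}-\frac4{s^2}=-\frac4{s^2(s+1)}$. So the claim for $j+1$ follows once
$$32^{2^j}\ge\tfrac{5\sqrt2}4\,(j+2)^2(j+3). \tag{9}$$
Here $\frac{5\sqrt2}4<1.77$. For $j=0$ the right side is less than $1.77\cdot12<21.3\le32$. For $j=1$ it is less than $1.77\cdot36<63.8\le1024$. For $j\ge2$ it is at most $2(j+3)^3\le2\cdot2^{3(j+2)}=2^{3j+7}$, using $j+3\le2^{j+2}$. Finally $3j+7\le5\cdot2^j$: for $j=2$ this is $13\le20$, and when $j$ increases by $1$ the left side grows by $3$ and the right side by $5\cdot2^j\ge20$. So $2^{3j+7}\le2^{5\cdot2^j}=32^{2^j}$. This proves (9) and the claim.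

**Step 4: translation into $m$.** Let $m\ge16$ and $j=\lfloor\log_2(\log_2(2m)/5)\rfloor$. Since $\log_2(2m)\ge5$, we have $j\ge0$. By the choice of $j$, $\log_2(2m)\ge5\cdot2^j$, that is, $2m\ge32^{2^j}$, so $m\ge X_j$. Moreover
$$j+2>\log_2\log_2(2m)-\log_25+1>\log_2\log_2(2m)-\tfrac43,$$
where $\log_25<\frac73$ because $5^3=125<128=2^7$. The right side is positive, since it is at least $\log_25-\frac43>0$. Hence
$$f(m)\le g(m)=\gamma(m)\,m\le\frac{4m}{j+2}\le\frac{4m}{\log_2\log_2(2m)-\frac43}.\qquad\blacksquare$$

## Averaging over the remainder: proof of Theorem 4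

In the worst case, (6) gained nothing because $r$ could be as large as $\frac a2$. But for given $a$, as $m$ varies, the remainder runs over all of $[0,\frac a2]$, and most of the time it is definitely smaller than $\frac a2$. So on average (6) alone does gain. To see how much, suppose $\sum_{m\le z}f(m)\approx cz^2$. By (6), summing over $m\le y$ gives about $\sum_{a\le\sqrt{2y}}2a\cdot c\,\frac{a^2}4\approx\frac c8(2y)^2=\frac c2y^2$: the constant is halved in each round. A round halves $\log y$, so one expects a saving of about one factor $\log y$. For the statement on almost all $m$ we use small powers of $f$ instead of $f$ itself. In what follows this rough argument is made precise.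

Let $0<\lambda\le1$, $0<\theta<\log_2(1+\lambda)$, and $\Phi(y)=\sum_{1\le m\le y}f(m)^\lambda$.

**Proposition.** There is $C=C(\lambda,\theta)$ with $\Phi(y)\le C\,y^{1+\lambda}(\log y)^{-\theta}$ for all real $y\ge2$.

*Proof.*

**Step 1: the recursion.** Put $A=\sqrt{2y}+1$ (no rounding here). By (3), every $1\le m\le y$ has $2\le a\le A$. For fixed $a$, each $r\in[0,\frac a2]$ arises from at most two values of $m$, namely $T_a\pm r$. Using (6) in the form $f(m)^\lambda\le a^\lambda f(r)^\lambda$, and $f(0)=1$ for $r=0$,
$$\Phi(y)\le\sum_{2\le a\le A}2a^\lambda\big(1+\Phi(a/2)\big). \tag{10}$$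

**Step 2: set-up of the induction.** We have $(\frac12-\eta)^{-\theta}\to2^\theta<1+\lambda$ as $\eta\to0^+$. So we can fix $\eta\in(0,\frac12)$ with
$$q:=\frac{(\frac12-\eta)^{-\theta}}{1+\lambda}<1 .$$
Let $M_0\ge4$ depend on $\lambda,\theta,\eta$ only, large enough that for $y\ge M_0$ we have $A\le y$ and $y^{1/2-\eta}\ge2$; one more largeness condition is added in Step 4. Let $C\ge1$. Assume the bound of the Proposition, with this $C$, for all arguments in $[2,\frac y2]$, where $y\ge M_0$. We show that it holds at $y$.

**Step 3: three parts of (10).**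

*Large $a$.* Let $2y^{1/2-\eta}<a\le A$. Then $2\le y^{1/2-\eta}<\frac a2\le\frac y2$, so the assumption applies to $\Phi(a/2)$, and $\log\frac a2\ge(\frac12-\eta)\log y$. The $\Phi$-part of these terms is at most
$$C\big((\tfrac12-\eta)\log y\big)^{-\theta}\sum_{a\le A}2a^\lambda\Big(\frac a2\Big)^{1+\lambda}=C\big((\tfrac12-\eta)\log y\big)^{-\theta}\,2^{-\lambda}\sum_{a\le A}a^{1+2\lambda}.$$
Since $a^{1+2\lambda}\le\int_a^{a+1}x^{1+2\lambda}\,dx$, the last sum is at most $\frac{(A+1)^{2+2\lambda}}{2+2\lambda}$. Now $A+1=\sqrt{2y}+2=\sqrt{2y}\,(1+\sqrt{2/y})$, so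
$$2^{-\lambda}\,\frac{(A+1)^{2+2\lambda}}{2+2\lambda}=\frac{2^{-\lambda}(2y)^{1+\lambda}}{2(1+\lambda)}\Big(1+\sqrt{2/y}\Big)^{2+2\lambda}=\frac{y^{1+\lambda}}{1+\lambda}\Big(1+\sqrt{2/y}\Big)^{2+2\lambda}.$$
So the contribution is at most $C\,q\,y^{1+\lambda}(\log y)^{-\theta}(1+\sqrt{2/y})^{2+2\lambda}$.

*Small $a$.* Let $a\le2y^{1/2-\eta}$. By (1), $f(m)\le2m$ for $m\ge1$, so $\Phi(a/2)\le\frac a2\cdot a^\lambda\le a^{1+\lambda}$. The $\Phi$-part of these terms is at most $\sum2a^{1+2\lambda}\le2\,(2y^{1/2-\eta})^{2+2\lambda}=O\big(y^{(1+\lambda)(1-2\eta)}\big)$, bounding the sum by the number of terms times the largest term.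

*The summands $1$.* They contribute at most $\sum_{a\le A}2a^\lambda\le2A^{1+\lambda}=O\big(y^{(1+\lambda)/2}\big)$.

**Step 4: closing the induction.** The constants in the two $O$-terms depend only on $\lambda$, not on $C$. Both terms are of smaller order than $y^{1+\lambda}(\log y)^{-\theta}$. So we may choose $M_0$ so large that for $y\ge M_0$ we have $q(1+\sqrt{2/y})^{2+2\lambda}\le\frac{1+q}2$, and the two $O$-terms together are at most $\frac{1-q}2\,y^{1+\lambda}(\log y)^{-\theta}$. Since $C\ge1$,
$$\Phi(y)\le\Big(\tfrac{1+q}2C+\tfrac{1-q}2\Big)y^{1+\lambda}(\log y)^{-\theta}\le C\,y^{1+\lambda}(\log y)^{-\theta}.$$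
Now choose $C\ge1$ so that the bound holds on $[2,M_0]$. This is possible because there $\Phi(y)\le\Phi(M_0)$, while $y^{1+\lambda}(\log y)^{-\theta}$ is bounded below by a positive constant. For $y\in[2^iM_0,2^{i+1}M_0]$ we have $\frac y2\le2^iM_0$, so the step just proved extends the bound successively to these intervals for $i=0,1,2,\dots$. $\square$

**The average.** We may assume $\varepsilon<1$: for $\varepsilon\ge1$ the claim follows from the case $\varepsilon=\frac12$, because $(\log M)^{-1/2}\ll_\varepsilon(\log M)^{-1+\varepsilon}$ for $M\ge2$. Take $\lambda=1$ and $\theta=1-\varepsilon<1=\log_22$ in the Proposition. Then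
$$\sum_{m\le M}f(m)=1+\Phi(M)\ll_\varepsilon M^2(\log M)^{-1+\varepsilon},$$
where the $1$ from $m=0$ is absorbed because $M^2(\log M)^{-1+\varepsilon}$ is bounded below by a positive constant for $M\ge2$. Dividing by $M$ gives the first part of Theorem 4.

**Almost all $m$.** We may assume $0<\kappa<1/\ln2$, since for $m\ge3$ we have $\log m>1$, so a smaller $\kappa$ only weakens the inequality $f(m)\le m(\log m)^{-\kappa}$. (The values $m\le2$ may simply be counted as exceptions.) We want $\lambda$ and $\theta$ with
$$\kappa\lambda<\theta<\log_2(1+\lambda).$$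
Since $\frac{\log_2(1+\lambda)}\lambda\to\frac1{\ln2}>\kappa$ as $\lambda\to0^+$, some $\lambda\in(0,1]$ has $\log_2(1+\lambda)>\kappa\lambda$, and then $\theta$ can be chosen in between. Put $\delta=\theta-\kappa\lambda>0$.

First we count exceptions in a dyadic range. Let $Y\ge4$ be real, and let $m\in(\frac Y2,Y]$ satisfy $f(m)>m(\log m)^{-\kappa}$. Since $m>\frac Y2$ and $\log m\le\log Y$, we have $f(m)^\lambda\ge(\frac Y2)^\lambda(\log Y)^{-\kappa\lambda}$. These terms are part of the sum $\Phi(Y)$, so by the Proposition the number of such $m$ is at most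
$$\Phi(Y)\Big(\frac Y2\Big)^{-\lambda}(\log Y)^{\kappa\lambda}\ll Y(\log Y)^{-\theta+\kappa\lambda}=Y(\log Y)^{-\delta}.$$

Then we sum over $Y=M,\frac M2,\frac M4,\dots$ as long as $Y\ge\sqrt M$. We may assume $M\ge16$, so that these $Y$ are at least $4$. For each of them $\log Y\ge\frac12\log M$, and the sum of all of them is at most $2M$, so together they contribute $O(M(\log M)^{-\delta})$ exceptions. The integers $m$ not covered are less than $\sqrt M$, so they contribute $O(\sqrt M)=O(M(\log M)^{-\delta})$. For $2\le M<16$ the statement holds after enlarging the constant. This proves Theorem 4. $\blacksquare$
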